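\title{Degrees in families of periodic subvarieties of projective space}

\begin{abstract}
Let $F$ be an endomorphism of $\mathbb P^N$ of degree greater than one, and let $Z$ be a subvariety of a Chow variety in which the irreducible $F$-periodic subvarieties are Zariski dense. Must some iterate of $F$ preserve the degree of the generic member of $Z$? We show that the answer is no. For an endomorphism of $\mathbb P^4$ of degree $10$, built from two Latt\`es maps, infinitely many lines in one ruling of a quadric surface are periodic, while every iterate sends all but finitely many lines of the ruling to smooth conics. Cones and joins give counterexamples in every dimension $D\ge1$ and codimension at least $3$, and make the ratio of the degrees arbitrarily large. The answer is yes for one-dimensional families with finitely many images and for families of maximal dimension among periodic subvarieties whose orbits have bounded degree.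
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb C$, and a \emph{subvariety} is an irreducible closed subset with its reduced structure. An \emph{endomorphism} of $\mathbb P^N$ is a surjective morphism $F:\mathbb P^N\to\mathbb P^N$. It is given by $N+1$ forms of a common degree $\delta$ without common zero, and $\delta$ is the \emph{degree} of $F$. Conversely, $N+1$ forms of degree $\delta\ge1$ without common zero define an endomorphism: since $F^*\mathcal O(1)=\mathcal O(\delta)$ is ample, no curve is contracted, so $F$ is finite and hence surjective. The image $F(V)$ of a subvariety $V$ of dimension $D$ is a subvariety of dimension $D$, and the projection formula gives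
\begin{equation}\label{eq:degree}
\deg(F|_V)\cdot\deg F(V)=\delta^{D}\deg V,
\end{equation}
where $\deg(F|_V)$ is the number of points in a general fiber of $V\to F(V)$. The degree of the image thus records how many-to-one $F$ is on $V$. A subvariety $V$ is \emph{periodic} if $F^n(V)=V$ for some $n\ge1$.

Subvarieties move in families, and the parameter space for these families is the Chow variety $\mathrm{Ch}_{D,d}(\mathbb P^N)$, a projective algebraic set whose points are the effective cycles $\sum n_i[V_i]$ of dimension $D$ and degree $\sum n_i\deg V_i=d$. We identify a subvariety $V$ with the cycle $[V]$ and call such cycles \emph{irreducible}; for an arbitrary cycle $V$, the symbol $F(V)$ means the image of its support. For $d=1$ the Chow variety is the Grassmannian of $D$-dimensional linear subspaces in its Pl\"ucker embedding. Section~\ref{sec:chow} recalls the construction. A property holds for a \emph{generic} member of $Z$ if it holds on a dense Zariski open subset of $Z$. The following question comes from Zhong's paper \cite{Zhong}.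

\medskip
\noindent\textbf{Question.} \emph{Let $F$ be an endomorphism of $\mathbb P^N$ of degree greater than one, and let $Z\subseteq\mathrm{Ch}_{D,d}(\mathbb P^N)$ be a subvariety in which the irreducible periodic cycles are Zariski dense. Is there an $m\ge1$ such that $\deg F^m(V)=\deg V$ for generic $V\in Z$?}
\medskip

For each $m$ there are a dense open set $U_m\subseteq Z$ and an integer $e_m$ with $\deg F^m(V)=e_m$ for all $V\in U_m$ (Lemma~\ref{lem:iterates}), so the Question asks whether $e_m=d$ for some $m\geq 1$. One is led to guess that it is so. If the periods of a dense set of members of $Z$ are bounded, then, $Z$ being irreducible, the members with $F^n(V)=V$ are dense for a single $n$; one of them lies in $U_n$, and $e_n=d$. The answer is also yes in the degenerate cases. If $Z$ is a point, it is a periodic subvariety. If $D=0$, the irreducible cycles are points, so $d=1$ and all images have degree $1$. If $D=N$, the only subvariety is $\mathbb P^N$. Moreover, the answer is known to be affirmative when $N=2$, $D=1$ and $F$ is a regular polynomial endomorphism, that is, one extending a polynomial endomorphism of $\mathbb A^2$.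

When the periods are unbounded, the argument above leaves a gap: a member of period $n$ may lie outside $U_n$. The proper closed sets $Z\setminus U_n$ are countably many, and nothing prevents their union from being dense. Our main result is that this does happen.

\begin{theorem}\label{thm:main}
There are an explicit endomorphism $F:\mathbb P^4\to\mathbb P^4$ of degree $10$, given by \eqref{eq:F}, and an irreducible closed curve $Z\cong\mathbb P^1$ in $\mathrm{Ch}_{1,1}(\mathbb P^4)$, one ruling of a smooth quadric surface, such that
\begin{enumerate}
\item[(1)] infinitely many lines in $Z$, hence a Zariski dense set of them, are periodic under $F$;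
\item[(2)] for every $m\ge1$, the image $F^m(V)$ is a smooth conic for all but finitely many $V\in Z$, so that $\deg F^m(V)=2\ne1=\deg V$.
\end{enumerate}
\end{theorem}

The dimension $\dim Z=1$ is the smallest possible, since the answer is yes for a point. The example spreads to other dimensions, and the failure can be made large.

\begin{theorem}\label{thm:range}
\begin{enumerate}
\item[(a)] For all $N\ge4$ and $1\le D\le N-3$ there are an endomorphism $F$ of $\mathbb P^N$ of degree $10$ and a curve $Z\cong\mathbb P^1$ of $D$-dimensional linear subspaces, with dense periodic members, such that for every $m\ge1$ the generic $V\in Z$ has $\deg F^m(V)=2$.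
\item[(b)] For every $r\ge1$ there is such an example in $\mathbb P^{5r-1}$ with $D=2r-1$, $\deg V=1$, and $\deg F^m(V)=2^r$ for generic $V\in Z$ and every $m\ge1$.
\end{enumerate}
\end{theorem}

By (b), the ratio of the degrees is not bounded by any universal constant. We do not decide the codimensions $N-D\in\{1,2\}$ beyond the known case quoted above.

Two positive results show what a counterexample must look like. Let $F$ be any endomorphism of $\mathbb P^N$ of degree greater than one. For $Z$ as in the Question, let $Z_m\subseteq\mathrm{Ch}_{D,e_m}(\mathbb P^N)$ be the closure of $\{[F^m(V)]:V\in Z\text{ generic}\}$, with $Z_0=Z$; the precise definition is in Section~\ref{sec:chow}. If $Z_j=Z$ for some $j\ge1$, then $e_j=d$ and the answer is affirmative for $Z$.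

\begin{theorem}\label{thm:curves}
Let $Z$ be as in the Question. If $\dim Z=1$ and $Z_m=Z_l$ for some $0\le m<l$, then $Z_j=Z$ for some $j\ge1$, so the answer is affirmative for $Z$. Hence every one-dimensional counterexample has infinitely many different families $Z_m$.
\end{theorem}

\begin{theorem}\label{thm:maximal}
Fix $D$ and $M$. Let $P$ be the set of $D$-dimensional periodic subvarieties of $\mathbb P^N$ all of whose iterates have degree at most $M$, and let $Z$ be an irreducible component of maximal dimension of the closure $\overline P\subseteq\bigsqcup_{e\le M}\mathrm{Ch}_{D,e}(\mathbb P^N)$. Then $Z_j=Z$ for some $j\ge1$, and the answer is affirmative for $Z$.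
\end{theorem}

Section~\ref{sec:plane} shows in the plane how the degree can change along an orbit and what is missing for a counterexample. Sections~\ref{sec:lattes} and~\ref{sec:P4} supply the missing dynamics and geometry and prove Theorem~\ref{thm:main}; Section~\ref{sec:joins} proves Theorem~\ref{thm:range}. Sections~\ref{sec:chow} and~\ref{sec:positive}, which can be read independently, prove Theorems~\ref{thm:curves} and~\ref{thm:maximal}.

\section{Conics that degenerate to a double line}\label{sec:plane}

Within a periodic cycle the degree need not be constant. The polynomial map $(x,y)\mapsto(x^2,y^2-x)$ sends the line $y=0$ to the conic $y^2=x$ and the conic back to the line. This example contains the mechanism of Theorem~\ref{thm:main}, and the mechanism becomes visible when the two curves are placed in a family.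

The map extends to the endomorphism $F_0=[x^2:y^2-xz:z^2]$ of $\mathbb P^2$; a common zero would have $x=z=0$ and then $y=0$. For $c\in\mathbb C$ let
\[
C_c=\{[\lambda^2:c\lambda\mu:\mu^2]\;:\;[\lambda:\mu]\in\mathbb P^1\}.
\]
If $c\neq0$, this is the smooth conic $y^2=c^2xz$, parametrized bijectively. If $c=0$, the parametrization is two-to-one and $C_0$ is the line $y=0$: the conics degenerate to the double line, and the reduced curve has degree $1$. Now
\[
F_0\big([\lambda^2:c\lambda\mu:\mu^2]\big)=[\lambda^4:(c^2-1)\lambda^2\mu^2:\mu^4],
\]
and $[\lambda:\mu]\mapsto[\lambda^2:\mu^2]$ is surjective, so $F_0(C_c)=C_{c^2-1}$. The endomorphism acts on the family through the map $c\mapsto c^2-1$ of the parameter. This map is even, as it has to be compatible with $C_c=C_{-c}$. The degree drops at the parameter $c=0$, and $0\mapsto-1\mapsto0$ is a periodic cycle: this is the exchange of the line $C_0$ and the conic $C_{-1}$.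

Here the parameter space is a curve and the degree drops at a single point, so there is no family of lines. Suppose instead that the parameter space is a surface $S$, that the endomorphism acts on the family through a self-map $\Psi$ of $S$, and that the conics degenerate to double lines exactly along a curve $\Delta\subset S$. The lines over $\Delta$ form a counterexample as soon as
\begin{enumerate}
\item[(A)] $\Delta$ contains infinitely many periodic points of $\Psi$, and
\item[(B)] for each $m\ge1$, only finitely many points of $\Delta$ are mapped into $\Delta$ by $\Psi^m$.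
\end{enumerate}
We take $S=\mathbb P^1\times\mathbb P^1$, $\Delta$ the diagonal, and $\Psi=\varphi\times\psi$. Then (A) asks for infinitely many common periodic points of $\varphi$ and $\psi$, and (B) asks that $\varphi^m\neq\psi^m$ for all $m\ge1$.

\section{Two Latt\`es maps with common periodic points}\label{sec:lattes}

Conditions (A) and (B) pull in opposite directions, but on an elliptic curve they are easy to reconcile. Let $E=\mathbb C/\mathbb Z[i]$. Each nonzero $\gamma\in\mathbb Z[i]$ acts on $E$ by multiplication, with kernel of order $|\gamma|^2$. Most torsion points are periodic under two such multiplications $\alpha,\beta$ at once, while $\alpha^mP=\beta^mP$ confines $P$ to the kernel of $\alpha^m-\beta^m$, which is finite unless $\alpha^m=\beta^m$. To obtain maps of $\mathbb P^1$ we pass to the quotient $x:E\to\mathbb P^1$ by $\pm1$, a morphism of degree $2$ with $x(P)=x(Q)$ if and only if $Q=\pm P$. A morphism $g:E\to E$ with $g(-P)=\pm g(P)$ for all $P$ makes $x\circ g$ invariant under $\pm1$, so $x\circ g=\bar g\circ x$ for a morphism $\bar g:\mathbb P^1\to\mathbb P^1$, and comparing degrees gives $\deg\bar g=\deg g$. The maps induced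 by multiplications are called \emph{Latt\`es maps}.

The geometry of Section~\ref{sec:P4} imposes two more requirements: the two maps must have the same degree, and, like $c\mapsto c^2-1$, they must be even. We take
\[
\alpha=1+3i=(1+i)(2+i),\qquad\beta=1-3i=(1-i)(2-i),\qquad\alpha\beta=|\alpha|^2=|\beta|^2=10.
\]
The factors $1\pm i$ will give evenness, and the factors $2\pm i$ will keep the iterates apart. For $a=(a_0,a_1)\in\mathbb C^2$ write $a^{[2]}=(a_0^2,a_1^2)$, and let $E[n]$ be the group of points killed by $n$.

\begin{proposition}\label{prop:lattes}
Let $\varphi$ and $\psi$ be the Latt\`es maps induced by $\alpha$ and $\beta$, so that $\varphi(x(P))=x(\alpha P)$ and $\psi(x(P))=x(\beta P)$.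
\begin{enumerate}
\item[(i)] In a suitable coordinate on $\mathbb P^1$ there are pairs $h=(h_0,h_1)$ and $k=(k_0,k_1)$ of binary forms of degree $5$, each pair without common zero in $\mathbb P^1$, such that $\varphi([a])=[h(a^{[2]})]$ and $\psi([b])=[k(b^{[2]})]$.
\item[(ii)] If $\gcd(n,10)=1$, there is $M\ge1$ such that $\varphi^M$ and $\psi^M$ fix every point of $x(E[n])$. In particular, $\varphi$ and $\psi$ have infinitely many common periodic points.
\item[(iii)] For every $m\ge1$, we have $\varphi^m(x(P))=\psi^m(x(P))$ if and only if $\alpha^mP=\pm\beta^mP$, and this holds for only finitely many $P\in E$.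
\end{enumerate}
\end{proposition}

\begin{proof}
(i) A map of $\mathbb P^1$ is even when it is invariant under an involution conjugate to $z\mapsto-z$; we obtain the involution from a translation. Let $\tau\in E$ be the class of $\frac{1+i}2$. Then $\tau\ne0$ and $2\tau=0$, so $-P+\tau=-(P+\tau)$, and translation by $\tau$ induces an automorphism $T$ of $\mathbb P^1$ with $T(x(P))=x(P+\tau)$ and $T^2=1$. Also $T\neq1$: the equation $P+\tau=P$ has no solution and $P+\tau=-P$ has four. A matrix representing $T$ has scalar square and is not scalar, so it is diagonalizable with eigenvalues $\lambda,-\lambda$. We choose the coordinate so that $T[a_0:a_1]=[a_0:-a_1]$.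

Since $(1+i)\frac{1+i}2=i$ and $(1-i)\frac{1+i}{2}=1$ lie in $\mathbb Z[i]$, we have $\alpha\tau=\beta\tau=0$ in $E$. Hence $\varphi(T(x(P)))=x(\alpha P+\alpha\tau)=\varphi(x(P))$, that is, $\varphi\circ T=\varphi$, and the same computation with $\beta$ gives $\psi\circ T=\psi$. With $z=a_1/a_0$, the field of $T$-invariant functions in $\mathbb C(z)$ is $\mathbb C(z^2)$. So $\varphi$ is the composite of $[a]\mapsto[a^{[2]}]$ with a map of degree $10/2=5$, and such a map is given by two binary quintics without common zero. The same holds for $\psi$.

(ii) Choose an integer $n'$ with $10n'\equiv1\pmod n$. On $E[n]$, multiplication by $n'\beta$ is inverse to $\alpha$ and multiplication by $n'\alpha$ is inverse to $\beta$. Thus $\alpha$ and $\beta$ permute the finite set $E[n]$, and $\alpha^M=\beta^M=\mathrm{id}$ on $E[n]$ for $M=(n^2)!$. The sets $x(E[n])$ have at least $n^2/2$ elements, so their union is infinite.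

(iii) The equivalence holds because $\varphi^m(x(P))=x(\alpha^mP)$ and $\psi^m(x(P))=x(\beta^mP)$. The solutions form the set $\ker(\alpha^m-\beta^m)\cup\ker(\alpha^m+\beta^m)$, which is finite provided that $\alpha^m\neq\pm\beta^m$ in $\mathbb Z[i]$. In the unique factorization domain $\mathbb Z[i]$, the prime $2+i$ divides $\alpha^m$. The prime factors of $\beta^m$ are $1-i$, of norm $2$, and $2-i$, which is not associate to $2+i$ because $(2+i)/(2-i)=(3+4i)/5\notin\mathbb Z[i]$. So $2+i$ does not divide $\beta^m$.
\end{proof}

\section{The endomorphism of $\mathbb P^4$}\label{sec:P4}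

We must now realize $\varphi\times\psi$ as the action of an endomorphism on a family of curves whose degree drops along the diagonal. We first realize it on a family of lines in $\mathbb P^3$, and then push the lines forward by a quadratic map that is two-to-one on a line exactly when the parameter is diagonal.

\subsection*{Lines joining two skew lines}
Write points of $\mathbb P^3$ as $[a:b]$ with $a,b\in\mathbb C^2$. The lines joining a point of $\{b=0\}$ to a point of $\{a=0\}$ are
\[
\ell_{a,b}=\{[\lambda a:\mu b]\;:\;[\lambda:\mu]\in\mathbb P^1\},\qquad a,b\in\mathbb C^2\setminus0,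
\]
and $\ell_{a,b}$ depends only on $([a],[b])\in\mathbb P^1\times\mathbb P^1$. From now on we let $a,b$ denote both vectors and the points of $\mathbb P^1$ they represent. Define
\[
\Phi:\mathbb P^3\to\mathbb P^3,\qquad[a:b]\mapsto[h(a^{[2]}):k(b^{[2]})].
\]
All four entries have degree $10$; this is where $|\alpha|=|\beta|$ is used. They have no common zero, since $h(a^{[2]})=0$ forces $a=0$ and $k(b^{[2]})=0$ forces $b=0$. From $\Phi([\lambda a:\mu b])=[\lambda^{10}h(a^{[2]}):\mu^{10}k(b^{[2]})]$ and the surjectivity of $[\lambda:\mu]\mapsto[\lambda^{10}:\mu^{10}]$ we get
\begin{equation}\label{eq:lines}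
\Phi(\ell_{a,b})=\ell_{\varphi(a),\psi(b)}.
\end{equation}

\subsection*{The quadratic map}
On $\ell_{a,b}$, a quadratic form in $a$ alone restricts to a multiple of $\lambda^2$, a quadratic form in $b$ alone to a multiple of $\mu^2$, and a bilinear form to a multiple of $\lambda\mu$. To reproduce the curves $[\lambda^2:c\lambda\mu:\mu^2]$ of Section~\ref{sec:plane} with $c$ vanishing exactly on the diagonal, we use the bilinear form $u(a,b)=a_0b_1-a_1b_0$, which is the equation of the diagonal. To avoid base points we add the four squares. With coordinates $[A:B:Y]=[A_0:A_1:B_0:B_1:Y]$ on $\mathbb P^4$, let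
\[
\pi:\mathbb P^3\to\mathbb P^4,\qquad[a:b]\mapsto[a^{[2]}:b^{[2]}:u(a,b)],
\]
and put
\[
C_{a,b}=\pi(\ell_{a,b})=\{[\lambda^2a^{[2]}:\mu^2b^{[2]}:\lambda\mu\,u(a,b)]\}.
\]

\begin{lemma}\label{lem:conic}
The curve $C_{a,b}$ is a smooth conic if $a\ne b$ in $\mathbb P^1$, and a line if $a=b$.
\end{lemma}

\begin{proof}
The vectors $(a^{[2]},0,0)$, $(0,b^{[2]},0)$ and $(0,0,1)$ are linearly independent. In the coordinates $[X_0:X_1:X_2]$ that they define on the plane they span, $C_{a,b}$ is the image of $[\lambda:\mu]\mapsto[\lambda^2:\mu^2:u\lambda\mu]$ with $u=u(a,b)$. This is the smooth conic $X_2^2=u^2X_0X_1$ if $u\ne0$ and the line $X_2=0$ if $u=0$.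
\end{proof}

The map $\pi$ is unchanged under $(a_0,a_1,b_0,b_1)\mapsto(a_0,-a_1,-b_0,b_1)$, so $C_{a,b}=C_{Ta,Tb}$. An action of $\varphi\times\psi$ on the curves $C_{a,b}$ has to respect this identification, and evenness is the simplest way to ensure it.

\subsection*{Descending $\Phi$ to $\mathbb P^4$}
We look for an endomorphism $F$ with $F\circ\pi=\pi\circ\Phi$. By evenness, the entries of $\pi\circ\Phi$ are polynomials in $A=a^{[2]}$ and $B=b^{[2]}$, namely
\[
h_0(A)^2,\quad h_1(A)^2,\quad k_0(B)^2,\quad k_1(B)^2,\quad h_0(A)k_1(B)-h_1(A)k_0(B).
\]
Read as forms of degree $10$ on $\mathbb P^4$, they all vanish at $[0:0:0:0:1]$. This point is not on $\pi(\mathbb P^3)$, so we can remove the base point by adding to the last entry a form that vanishes on $\pi(\mathbb P^3)$ but not at the point. On $\pi(\mathbb P^3)$ we have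
\[
Y^2=a_0^2b_1^2+a_1^2b_0^2-2a_0a_1b_0b_1,\qquad\text{so}\qquad Y^2-A_0B_1-A_1B_0=-2a_0a_1b_0b_1.
\]
Squaring shows that the quartic form
\[
\mathcal E=(Y^2-A_0B_1-A_1B_0)^2-4A_0A_1B_0B_1
\]
satisfies $\mathcal E\circ\pi=0$, and $\mathcal E(0,0,Y)=Y^4$. Define
\begin{equation}\label{eq:F}
F=\big[\,h_0(A)^2:h_1(A)^2:k_0(B)^2:k_1(B)^2:h_0(A)k_1(B)-h_1(A)k_0(B)+Y^6\mathcal E\,\big].
\end{equation}

\begin{proposition}\label{prop:action}
The map $F$ is an endomorphism of $\mathbb P^4$ of degree $10$, it satisfies $F\circ\pi=\pi\circ\Phi$, and for all $m\ge0$ and $(a,b)\in\mathbb P^1\times\mathbb P^1$,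
\begin{equation}\label{eq:action}
F^m(C_{a,b})=C_{\varphi^m(a),\,\psi^m(b)}.
\end{equation}
\end{proposition}

\begin{proof}
All entries of \eqref{eq:F} have degree $10$. At a common zero, the first two entries give $A=0$ and the next two give $B=0$; the last entry is then $Y^{10}$, so $Y=0$. Since $\mathcal E\circ\pi=0$, substituting $\pi$ into \eqref{eq:F} gives the entries of $\pi\circ\Phi$ listed above. Finally $F(C_{a,b})=\pi(\Phi(\ell_{a,b}))=C_{\varphi(a),\psi(b)}$ by \eqref{eq:lines}, and \eqref{eq:action} follows by induction on $m$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]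
For $A\in\mathbb P^1$ let $W_A=\{[\lambda A:\mu A:0]:[\lambda:\mu]\in\mathbb P^1\}$. Then $C_{a,a}=W_{a^{[2]}}$, and $a\mapsto a^{[2]}$ is surjective, so
\[
Z:=\{C_{a,a}:a\in\mathbb P^1\}=\{W_A:A\in\mathbb P^1\}.
\]
The lines $W_A$ are the images of $\{A\}\times\mathbb P^1$ under the Segre map $(A,[\lambda:\mu])\mapsto[\lambda A_0:\lambda A_1:\mu A_0:\mu A_1:0]$, so they form one ruling of the smooth quadric surface $\{Y=0,\ A_0B_1=A_1B_0\}$. The Pl\"ucker coordinates of $W_A$ are the $2\times2$ minors of the matrix with rows $(A_0,A_1,0,0,0)$ and $(0,0,A_0,A_1,0)$; they are $A_0^2,\ A_0A_1,\ A_0A_1,\ A_1^2$ and six zeros. Hence $A\mapsto[W_A]$ embeds $\mathbb P^1$ in the Grassmannian $\mathrm{Ch}_{1,1}(\mathbb P^4)$ as a smooth conic, and $Z\cong\mathbb P^1$ is an irreducible closed curve.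

(1) If $\varphi^M(a)=a=\psi^M(a)$, then $F^M(C_{a,a})=C_{a,a}$ by \eqref{eq:action}. Proposition~\ref{prop:lattes}(ii) gives infinitely many such $a$, and $a\mapsto a^{[2]}$ is at most two-to-one. So infinitely many members of $Z$ are periodic, and an infinite subset of an irreducible curve is dense.

(2) Let $m\ge1$. By \eqref{eq:action} and Lemma~\ref{lem:conic}, the curve $F^m(C_{a,a})=C_{\varphi^m(a),\psi^m(a)}$ is a smooth conic unless $\varphi^m(a)=\psi^m(a)$. By Proposition~\ref{prop:lattes}(iii) there are finitely many exceptions.
\end{proof}

In terms of \eqref{eq:degree}, the map $F^m$ has degree $10^m/2$ on the generic line of $Z$ and degree $10^m$ on the finitely many lines that it sends to lines. A line with $F^n(V)=V$ is one of the exceptions for $m=n$.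

\begin{example}\label{ex:orbits}
Let $V_P=C_{x(P),x(P)}$ for $P\in E$. By Proposition~\ref{prop:lattes}(iii), $F^m(V_P)$ is a line exactly when $\alpha^mP=\pm\beta^mP$. For $m=1$ we have $\alpha-\beta=6i$ and $\alpha+\beta=2$, so $F(V_P)$ is a line if and only if $P\in E[6]$. Since $\alpha\equiv\beta\equiv1\pmod3$, the lines $V_P$ with $P\in E[3]$ are fixed by $F$.

Now let $P\in E[7]$, $P\neq0$. The $\mathbb Z[i]$-module $E[7]$ is $\mathbb Z[i]/7$, the field with $49$ elements, in which $w\mapsto w^7$ sends $i$ to $-i$ and is therefore complex conjugation. Thus $\beta=\alpha^7$ and $\alpha^8=\alpha\beta=10=3$, which has order $6$ modulo $7$. The order $n$ of $\alpha$ divides $48$ and satisfies $n/\gcd(n,8)=6$, so $n=48$ and $\alpha^{24}=\beta^{24}=-1$. Hence $F^{24}(V_P)=V_P$. The condition $\alpha^m=\pm\beta^m$ reads $\alpha^{12m}=1$, that is, $4\mid m$: along this orbit every fourth curve is a line and the others are conics.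
\end{example}

\section{Cones and joins}\label{sec:joins}

To prove Theorem~\ref{thm:range} we run several copies of $F$, and some extra coordinates, side by side. This is transparent on affine cones. For a subvariety $V\subseteq\mathbb P^4$ let $\widehat V\subseteq\mathbb A^5$ be its affine cone, and let $\widehat F:\mathbb A^5\to\mathbb A^5$ be the polynomial map with the entries of \eqref{eq:F}. Then
\begin{equation}\label{eq:cone}
\widehat F(\widehat V)=\widehat{F(V)}.
\end{equation}
Indeed, the left side is contained in the right side, and every point of the right side has the form $c\widehat F(x)$ with $x\in\widehat V$ and $c\in\mathbb C$, which equals $\widehat F(tx)$ for $t^{10}=c$.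

We recall how dimension and degree are read from the Hilbert series. If $X\subseteq\mathbb A^n$ is an irreducible closed cone with graded coordinate ring $R$, then $\sum_s(\dim R_s)t^s=Q(t)/(1-t)^{\dim X}$ for a polynomial $Q$ with $Q(1)\ne0$. If $X=\widehat V$, then $\dim X=\dim V+1$ and $Q(1)=\deg V$; if $X$ is a linear subspace, then $Q=1$. A product of irreducible cones is an irreducible cone, its coordinate ring is the tensor product of the coordinate rings, and the Hilbert series multiply.

\begin{proof}[Proof of Theorem~\ref{thm:range}]
Fix integers $r\ge1$ and $0\le j\le s$. On $\mathbb P^{5r+s-1}$, with coordinates $x^{(1)},\dots,x^{(r)}\in\mathbb C^5$ and $w\in\mathbb C^s$, let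
\[
G=[\widehat F(x^{(1)}):\dots:\widehat F(x^{(r)}):w_1^{10}:\dots:w_s^{10}].
\]
Since $\widehat F(x)=0$ only for $x=0$, this is an endomorphism of degree $10$. Let $L=\{w_{j+1}=\dots=w_s=0\}\subseteq\mathbb A^s$, a linear subspace of dimension $j$ that $w\mapsto(w_1^{10},\dots,w_s^{10})$ maps onto itself. For a subvariety $V\subseteq\mathbb P^4$ let $J(V)$ be the subvariety of $\mathbb P^{5r+s-1}$ with affine cone $\widehat V\times\dots\times\widehat V\times L$. It is the join of $r$ copies of $V$ and a $\mathbb P^{j-1}$ placed in complementary linear subspaces. Multiplying Hilbert series gives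
\[
\dim J(V)=r(\dim V+1)+j-1,\qquad\deg J(V)=(\deg V)^r,
\]
and \eqref{eq:cone}, applied in each factor, gives $G(J(V))=J(F(V))$, hence $G^m(J(V))=J(F^m(V))$ for all $m$.

Consider the linear subspaces $J(W_A)$, of dimension $2r+j-1$. The Pl\"ucker vector of $J(W_A)$ is the wedge product of the Pl\"ucker vectors of the $r$ copies of $W_A$ and the constant Pl\"ucker vector of $L$. Its nonzero coordinates are, up to sign, the products of $r$ factors chosen from $A_0^2$, $A_0A_1$, $A_1^2$, and every monomial of degree $2r$ in $A_0,A_1$ is such a product. So $A\mapsto[J(W_A)]$ embeds $\mathbb P^1$ in the Grassmannian as a rational normal curve $Z$ of degree $2r$. The subspace $J(W_A)$ is periodic under $G$ whenever $W_A$ is periodic under $F$, so the periodic members of $Z$ are infinite in number and dense. For each $m\ge1$ and all but finitely many $A$, Theorem~\ref{thm:main} gives $\deg G^m(J(W_A))=(\deg F^m(W_A))^r=2^r$.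

For (a) take $r=1$, $s=N-4$ and $j=D-1$; the condition $0\le j\le s$ is $1\le D\le N-3$. For (b) take $s=j=0$.
\end{proof}

\section{The action of an endomorphism on families of subvarieties}\label{sec:chow}

From now on $F$ is an arbitrary endomorphism of $\mathbb P^N$ of degree $\delta>1$, the dimension $D$ is fixed, and we write $\mathrm{Ch}_{d}$ for $\mathrm{Ch}_{D,d}(\mathbb P^N)$.

\subsection*{Chow forms}
Let $V\subseteq\mathbb P^N$ be a subvariety of dimension $D$ and degree $d$. The tuples $(\xi_0,\dots,\xi_D)$ of linear forms that have a common zero on $V$ form an irreducible hypersurface, whose equation $R_V$ is homogeneous of degree $d$ in each $\xi_i$. For a cycle $V=\sum n_i[V_i]$ put $R_V=\prod R_{V_i}^{n_i}$. The form $R_V$, up to a scalar, determines the cycle, and the forms $R_V$ with $\deg V=d$ fill a closed subset of the projective space of all forms of degree $d$ in each $\xi_i$. This closed subset is $\mathrm{Ch}_d$. We use three consequences of the construction.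
\begin{enumerate}
\item[(C1)] \emph{Linear spaces.} If $V$ is spanned by $v_0,\dots,v_D$, then $R_V=\det(\xi_i(v_j))$, and by the Cauchy--Binet formula the nonzero coefficients of $R_V$ are, up to sign, the nonzero Pl\"ucker coordinates of $V$. So $\mathrm{Ch}_1$ is the Grassmannian in its Pl\"ucker embedding.
\item[(C2)] \emph{Irreducible cycles form an open set $\mathrm{Ch}_d^{\mathrm{irr}}$.} Addition of cycles $\mathrm{Ch}_{d'}\times\mathrm{Ch}_{d-d'}\to\mathrm{Ch}_d$ is multiplication of forms, a morphism of projective algebraic sets, so its image is closed. The cycles that are not irreducible form the union of these images for $1\le d'\le d-1$.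
\item[(C3)] \emph{The incidence set $\{(V,x):x\in\operatorname{supp}V\}$ is closed in $\mathrm{Ch}_d\times\mathbb P^N$.} A point $x$ lies on $\operatorname{supp}V$ if and only if $R_V$ vanishes at all tuples with $\xi_i(x)=0$ for every $i$. One direction is the definition of $R_V$. Conversely, if $x\notin\operatorname{supp}V$, choose $\xi_0,\dots,\xi_D$ successively, each vanishing at $x$ but not at a chosen point of each component of the intersection of $\operatorname{supp}V$ with the previous hyperplanes; the dimension drops at each step, and the last intersection is empty. The linear forms vanishing at $x$ are the vectors $Sx$ with $S$ skew-symmetric: given $\xi$ with $\xi^{\mathsf T}x=0$, take $v$ with $v^{\mathsf T}x=1$ and $S=\xi v^{\mathsf T}-v\xi^{\mathsf T}$. So incidence means that $R_V(S_0x,\dots,S_Dx)=0$ identically in $S_0,\dots,S_D$, which is a system of bihomogeneous equations in $(R_V,x)$.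
\end{enumerate}

\subsection*{The induced map}
For an irreducible cycle $V$ let $f(V)=[F(V)]$. By \eqref{eq:degree}, $f$ maps $\mathrm{Ch}_d^{\mathrm{irr}}$ to the finite union $\bigsqcup_{e\le\delta^Dd}\mathrm{Ch}_e^{\mathrm{irr}}$. The difficulty is that $f$ is not continuous: in Section~\ref{sec:plane}, the image of the conic $C_c$ is a conic for $c$ near $1$ and a line for $c=1$. It is, however, a morphism on a dense open subset of any irreducible set of parameters. This can be deduced from generic flatness and the Hilbert--Chow morphism \cite[Thm.~I.6.3]{Kollar}; the proof below uses only (C2) and (C3).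

\begin{lemma}\label{lem:generic}
Let $T\subseteq\mathrm{Ch}_d^{\mathrm{irr}}$ be an irreducible locally closed subset. There are a dense open subset $T^\circ\subseteq T$ and an integer $e$ such that $f$ restricts to a morphism $T^\circ\to\mathrm{Ch}_e$. Its fibers are finite, so the closure of $f(T^\circ)$ is irreducible of dimension $\dim T$.
\end{lemma}

\begin{proof}
We show that the graph of $f$ is constructible and then invert its projection to $T$ generically. For $e\le\delta^Dd$ let
\[
\Gamma_e=\{(V,W)\in T\times\mathrm{Ch}_e^{\mathrm{irr}}:F(V)\subseteq W\}.
\]
Since $F(V)$ and $W$ are irreducible of dimension $D$, the inclusion means $W=F(V)$, so $\Gamma_e$ is the part of the graph of $f$ lying over $T_e=\{V\in T:\deg F(V)=e\}$. By (C3), the set of triples $(V,W,x)\in T\times\mathrm{Ch}_e^{\mathrm{irr}}\times\mathbb P^N$ with $x\in V$ and $F(x)\notin W$ is locally closed. Its projection to the first two factors is the complement of $\Gamma_e$, and it is constructible by Chevalley's theorem. So $\Gamma_e$ is a finite union of irreducible locally closed sets.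

The irreducible set $T$ is the finite union of the images of these pieces, for all $e\le\delta^Dd$, under the first projection $p$. Hence one piece $\Gamma\subseteq\Gamma_e$ has dense image. The morphism $p:\Gamma\to T$ of irreducible varieties is dominant and injective, so $\dim\Gamma=\dim T$. In characteristic zero the degree of the extension of function fields is the number of points in a general fiber, so $p$ is birational and restricts to an isomorphism $\Gamma^\circ\to T^\circ$ of dense open subsets. On $T^\circ$ the map $f$ is the second projection composed with $p^{-1}$.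

If $F(V)=W$, then $V$ is an irreducible closed subset of dimension $D$ in $F^{-1}(W)$, which has dimension $D$ because $F$ is finite. So $V$ is one of the finitely many components of $F^{-1}(W)$.
\end{proof}

\begin{corollary}\label{cor:dimension}
If $T\subseteq\mathrm{Ch}_d^{\mathrm{irr}}$ is locally closed, then the closure of $f(T)$ has dimension at most $\dim T$.
\end{corollary}

\begin{proof}
Use induction on $\dim T$, the empty set being trivial. For each irreducible component $T_i$ of $T$, the closure of $f(T_i^\circ)$ has dimension $\dim T_i$ by Lemma~\ref{lem:generic}, and $T_i\setminus T_i^\circ$ is locally closed of smaller dimension.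
\end{proof}

\subsection*{The families $Z_m$}
Call an irreducible closed subset $Z\subseteq\mathrm{Ch}_d$ a \emph{family} if it contains an irreducible cycle. By (C2), $Z^{\mathrm{irr}}=Z\cap\mathrm{Ch}_d^{\mathrm{irr}}$ is then dense and open in $Z$. For each family we fix once and for all an open set $Z^\circ\subseteq Z^{\mathrm{irr}}$ as in Lemma~\ref{lem:generic}, and we let $Z'$ be the closure of $f(Z^\circ)$. This is a family of dimension $\dim Z$. It does not depend on the choice of $Z^\circ$, because the intersection of two choices is dense in each and $f$ is continuous on each. Define $Z_0=Z$ and $Z_{m+1}=(Z_m)'$, and let $e_m$ be the degree with $Z_m\subseteq\mathrm{Ch}_{e_m}$.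

\begin{lemma}\label{lem:iterates}
For every family $Z$ and every $m\ge0$ there is a dense open set $U_m\subseteq Z^{\mathrm{irr}}$ such that $V\mapsto[F^m(V)]$ is a dominant morphism $g_m:U_m\to Z_m$. In particular $\deg F^m(V)=e_m$ for $V\in U_m$, and $\dim Z_m=\dim Z$.
\end{lemma}

\begin{proof}
Take $U_0=Z^{\mathrm{irr}}$. Given $U_m$, put $U_{m+1}=g_m^{-1}(Z_m^\circ)$, which is open and, since $g_m$ is dominant, nonempty, hence dense. On $U_{m+1}$ we have $g_{m+1}=f\circ g_m$, a morphism. The set $g_m(U_{m+1})$ is dense in $Z_m^\circ$, and $f:Z_m^\circ\to Z_{m+1}$ is continuous with dense image, so $g_{m+1}$ is dominant.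
\end{proof}

\section{Families that return to themselves}\label{sec:positive}

In both positive results a finiteness hypothesis confines the images of $Z$ to a finite set of families, and periodicity of the members then forces $Z$ itself to return. The obstacle is the discontinuity of $f$: a member $V\in Z\setminus Z^\circ$ need not satisfy $f(V)\in Z'$, so a periodic orbit that starts in $Z$ may leave the families $Z_m$. In Theorem~\ref{thm:curves} the bad sets are finite, and few orbits meet them. In Theorem~\ref{thm:maximal} their images are too small to matter.

\begin{proof}[Proof of Theorem~\ref{thm:curves}]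
If $m=0$, take $j=l$. Let $m\ge1$. Since $Z_{i+1}$ is determined by $Z_i$, the equality $Z_m=Z_l$ gives $Z_i=Z_{i-(l-m)}$ for all $i\ge l$, and $i-(l-m)\ge m\ge1$. By induction, every $Z_i$ with $i\ge1$ is one of $Z_1,\dots,Z_{l-1}$.

Each $Z_i$ is an irreducible curve, so $Z_i\setminus Z_i^\circ$ is finite, and
\[
\Sigma=\bigcup_{i=0}^{l-1}(Z_i\setminus Z_i^\circ)
\]
is a finite set that contains $Z_i\setminus Z_i^\circ$ for every $i\ge0$. If the orbit of a periodic subvariety $V$ contains $W\in\Sigma$, then $W$ is periodic and $V$ lies in the finite orbit of $W$. So only finitely many periodic $V$ have an orbit meeting $\Sigma$. The irreducible periodic members of $Z$ are dense in a curve, hence infinite in number, and therefore infinitely many of them have an orbit disjoint from $\Sigma$.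

Let $V$ be one of these. We claim that $[F^i(V)]\in Z_i$ for all $i\ge0$. This holds for $i=0$, and if $[F^i(V)]\in Z_i$, then $[F^i(V)]\in Z_i^\circ$ because it is not in $\Sigma$, so $[F^{i+1}(V)]\in f(Z_i^\circ)\subseteq Z_{i+1}$. If $F^n(V)=V$ with $n\ge1$, then $V\in Z_n$, which is one of $Z_1,\dots,Z_{l-1}$. By the pigeonhole principle, some $Z_j$ with $1\le j\le l-1$ contains infinitely many points of $Z$. Two irreducible closed curves with infinite intersection are equal, so $Z_j=Z$.

For the last assertion, if the families $Z_m$ are finite in number, then $Z_m=Z_l$ for some $m<l$.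
\end{proof}

The hypothesis $\dim Z=1$ was used twice, for the finiteness of $\Sigma$ and in the final comparison. For the curve $Z$ of Theorem~\ref{thm:main} we have $e_j=2\neq1$ for all $j\ge1$, so the theorem shows that the families $Z_0,Z_1,Z_2,\dots$ are pairwise distinct, although all but the first consist of conics.

\begin{proof}[Proof of Theorem~\ref{thm:maximal}]
The bound $M$ places $P$ in the projective algebraic set $\bigsqcup_{e\le M}\mathrm{Ch}_e$, so $\overline P$ has finitely many irreducible components $C_1,\dots,C_t$. Let $r$ be their maximal dimension. We show that $C\mapsto C'$ is a permutation of the set of $r$-dimensional components.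

\emph{Step 1: $f(P)=P$.} Let $V\in P$ with $F^n(V)=V$. Every iterate of $V$ is periodic, and its iterates are iterates of $V$, so it lies in $P$. Thus $F(V)\in P$, and $V=F(F^{n-1}(V))$ with $F^{n-1}(V)\in P$.

\emph{Step 2: $P\cap C_i$ is dense in $C_i$.} We have $C_i\subseteq\overline P=\bigcup_k\overline{P\cap C_k}$, so by irreducibility $C_i\subseteq\overline{P\cap C_k}\subseteq C_k$ for some $k$, and then $k=i$. In particular each $C_i$ is a family with dense irreducible periodic members.

\emph{Step 3: if $\dim C_i=r$, then $C_i'$ is a component of dimension $r$.} By Step 2, $P\cap C_i^\circ$ is dense in $C_i^\circ$, so $f(P\cap C_i^\circ)$ is dense in $C_i'$. By Step 1 it is contained in $P$. Hence $C_i'\subseteq\overline P$. Being irreducible, closed and of dimension $r$, it lies in a component of dimension at most $r$ and equals it. This is where maximality of the dimension is first used.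

\emph{Step 4: every component $C$ of dimension $r$ is $C_i'$ for some $i$ with $\dim C_i=r$.} Every point of $P$ lies in some $C_i^{\mathrm{irr}}$. Let $R$ be the union of the closures of the sets $f(C_i^{\mathrm{irr}}\setminus C_i^\circ)$ with $\dim C_i=r$ and $f(C_i^{\mathrm{irr}})$ with $\dim C_i<r$. By Corollary~\ref{cor:dimension}, $\dim R<r$. By Step 1,
\[
P\cap C\subseteq f(P)\subseteq R\cup\bigcup_{\dim C_i=r}C_i'.
\]
The right side is closed, so by Step 2 it contains $C$. The irreducible set $C$ has dimension $r$ and cannot lie in $R$, so $C\subseteq C_i'$ for some $i$ with $\dim C_i=r$, and equality follows because both are irreducible and closed of dimension $r$.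

By Steps 3 and 4, $C\mapsto C'$ is a surjective self-map of a finite set, hence a permutation. Some power of it fixes $Z$, which means that $Z_j=Z$ for some $j\ge1$.
\end{proof}

\begin{remark}\label{rem:compare}
For the endomorphism of Theorem~\ref{thm:main} with $D=1$ and $M=2$, the curve $Z$ lies in $\overline P$, but the maximal dimension $r$ is at least $2$, so Theorem~\ref{thm:maximal} does not apply to $Z$. To see this, restrict two linear forms $\xi_0,\xi_1$ to the parametrization $[\lambda^2a^{[2]}:\mu^2b^{[2]}:\lambda\mu\,u(a,b)]$ and take the resultant of the two binary quadratic forms in $(\lambda,\mu)$. It has degree $2$ in each $\xi_i$ and vanishes exactly when $\xi_0,\xi_1$ have a common zero on $C_{a,b}$, so for $a\ne b$ it is the Chow form of the conic. Its coefficients are polynomials in $(a,b)$, so $(a,b)\mapsto[C_{a,b}]$ is a morphism from the complement of the diagonal to $\mathrm{Ch}_{1,2}(\mathbb P^4)$. Its fibers are finite, because $C_{a,b}$ meets $\{B=0\}$ only at $[a^{[2]}:0:0]$ and $\{A=0\}$ only at $[0:b^{[2]}:0]$. The pairs $(a,b)\in x(E[n])\times x(E[n])$ with $\gcd(n,10)=1$ are dense in $\mathbb P^1\times\mathbb P^1$,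 and the curves $C_{a,b}$ over them belong to $P$ by Proposition~\ref{prop:lattes}(ii), \eqref{eq:action} and Lemma~\ref{lem:conic}. So $\overline P$ contains a surface of conics.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Kollar}
J.~Koll\'ar, \emph{Rational Curves on Algebraic Varieties}.

\bibitem{Zhong}
Xiao Zhong, \emph{Polynomial endomorphisms of $\mathbb A^2$ with many periodic curves}, arXiv:2508.13873 (2025).

\end{thebibliography}
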